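# Isometric finite pieces, distorted whole: locally finite spaces in a renormed Hilbert space

## A locally finite space that costs exactly $\lambda$

**Theorem 1.** Let $1<\lambda\le 1.005$. There are a Banach space $X$ with $d(X,\ell_2)=\lambda$ and a locally finite metric space $\mathcal M$ such that every finite subset of $\mathcal M$ embeds isometrically into $X$, but every bilipschitz embedding of $\mathcal M$ into $X$ has distortion at least $\lambda$. Moreover, distortion exactly $\lambda$ is attained.

The theorem answers a question taken from Florin Catrina, Sofiya Ostrovska, and Mikhail I. Ostrovskii, "Dvoretzky-type theorem for locally finite subsets of a Hilbert space", arXiv:2203.00166 (2022): do there exist $\alpha>1$, a locally finite metric space $\mathcal M$, and a Banach space $X$ such that all finite subsets of $\mathcal M$ admit isometric embeddings into $X$, but any bilipschitz embedding of $\mathcal M$ into $X$ has distortion at least $\alpha$? The answer is yes, and $\alpha=1.005$ works. In plain words: if you can draw every finite part of a discrete picture in $X$ without any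 error, can you draw the whole picture with arbitrarily small error? Not always, even when $X$ is very close to a Hilbert space.

Here is what the words mean. All Banach spaces are real.

**Definition (locally finite).** A metric space is locally finite if each ball of finite radius in it contains finitely many elements. For example, $\mathbb Z^2\subset\mathbb R^2$ is locally finite. The set $\{1/n:n\ge1\}\subset\mathbb R$ is not: it is infinite and bounded. A locally finite space is countable, being the union of the balls of radius $1,2,3,\dots$ about one point.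

**Definition (distortion).** A map $F:\mathcal M\to\mathcal L$ is a bilipschitz embedding if for some $C_1,C_2>0$ we have $C_1d_{\mathcal M}(u,v)\le d_{\mathcal L}(F(u),F(v))\le C_2d_{\mathcal M}(u,v)$ for all $u,v$. Its distortion is $\mathrm{Lip}(F)\cdot\mathrm{Lip}(F^{-1}|_{F(\mathcal M)})$. We write $c_X(\mathcal M)$ for the infimum of the distortions of bilipschitz embeddings $\mathcal M\to X$. (Distortion is of interest only for spaces with at least two points, and then it is at least $1$.) If the target is a normed space, multiplying $F$ by a constant does not change the distortion, so a map of distortion $\alpha$ can be scaled to satisfy $d(u,v)\le\|F(u)-F(v)\|\le\alpha\,d(u,v)$.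

**Definition (Banach–Mazur distance).** For isomorphic Banach spaces, $d(X,Y)=\inf\|T\|\,\|T^{-1}\|$ over all linear isomorphisms $T:X\to Y$.

As an example, $d(\ell_1^2,\ell_2^2)=\sqrt2$. The identity shows $\le\sqrt2$, because $|x|_2\le|x|_1\le\sqrt2\,|x|_2$. For the other inequality, look at the four points $\pm(e_1+e_2),\pm(e_1-e_2)$. In $\ell_1^2$ the four sides of this square have length $2$ and the two diagonals have length $4$. We shall see in Lemma 5 that in a Hilbert space the squares of the diagonals add up to at most the squares of the sides. So if $T$ is scaled such that $|x|_1\le|Tx|_2\le\alpha|x|_1$, then $2\cdot 16\le 4\cdot4\alpha^2$, that is, $\alpha\ge\sqrt2$. A softened version of this square will be the basic cell of $\mathcal M$.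

The number $\lambda$ in Theorem 1 is not an artifact of the construction. It is the most that a space at distance $\lambda$ from Hilbert space can give.

**Theorem 2.** Let $X$ be an infinite-dimensional Banach space isomorphic to a Hilbert space $H$. Let $\mathcal M$ be a locally finite metric space all of whose finite subsets embed into $X$ with distortion $\le C$. Then $c_X(\mathcal M)\le C\,d(X,H)$.

**Corollary 3.** Let $1<\lambda\le1.005$. Consider all pairs $(X,\mathcal M)$ in which $X$ is an infinite-dimensional Banach space isomorphic to a Hilbert space $H$ with $d(X,H)\le\lambda$, and $\mathcal M$ is a locally finite metric space all of whose finite subsets embed isometrically into $X$. The supremum of $c_X(\mathcal M)$ over these pairs equals exactly $\lambda$.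

No claim is made about the largest possible $\alpha$ over all Banach spaces.

## Limits of finite embeddings, and what they forget

The first thing to try is to disprove Theorem 1 by compactness. Enumerate $\mathcal M=\{x_0,x_1,\dots\}$, embed $\{x_0,\dots,x_k\}$ isometrically by $f_k$ with $f_k(x_0)=0$, and let $k\to\infty$.

**Finite-dimensional $X$.** This works. For fixed $i$ the vectors $f_k(x_i)$ lie in the ball of radius $d(x_i,x_0)$, which is compact. A diagonal subsequence converges at every $x_i$, and the limit is isometric. So no example has $\dim X<\infty$.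

**Hilbert $X$.** Balls are no longer compact, but inner products are numbers, and numbers have convergent subsequences. We record this with a constant, because Theorem 2 will use it.

**Lemma 4.** Let $\mathcal M=\{x_0,x_1,\dots\}$ be a countable metric space, $D\ge1$, and suppose that for each $k$ there is a map $f_k$ from $\{x_0,\dots,x_k\}$ to a Hilbert space with $d(x,y)\le|f_k(x)-f_k(y)|\le D\,d(x,y)$. Then there is $f:\mathcal M\to\ell_2$ with $d(x,y)\le|f(x)-f(y)|\le D\,d(x,y)$ for all $x,y\in\mathcal M$.

*Proof.* Translate so that $f_k(x_0)=0$. Then $|f_k(x_i)|\le D\,d(x_i,x_0)$, so for fixed $i,l$ the numbers $\langle f_k(x_i),f_k(x_l)\rangle$, $k\ge\max(i,l)$, are bounded. By a diagonal argument they all converge along one subsequence of $k$'s, say to $a_{il}$. Each finite matrix $(a_{il})_{i,l\le m}$ is a limit of Gram matrices, hence positive semidefinite. Therefore $\langle\xi,\zeta\rangle_a=\sum a_{il}\xi_i\zeta_l$ is a semi-inner product on finitely supported sequences. Divide by its null space and complete: we get a separable Hilbert space, which embeds isometrically and linearly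 into $\ell_2$. Let $f(x_i)$ be the image of the $i$-th coordinate sequence, so that $\langle f(x_i),f(x_l)\rangle=a_{il}$. Then
$$|f(x_i)-f(x_l)|^2=a_{ii}+a_{ll}-2a_{il}=\lim|f_k(x_i)-f_k(x_l)|^2,$$
the limit being along the subsequence, and the two estimates pass to the limit. $\square$

With $D=1$ we see that no example has $X$ an infinite-dimensional Hilbert space: $X$ contains a copy of $\ell_2$, so $\mathcal M$ embeds isometrically.

Now let $X$ be $\ell_2$ with an equivalent norm $N$. The argument of Lemma 4 still produces a limit, but the limit remembers only Hilbert inner products, and $N$ need not be a function of them. This is the exact point at which compactness stops. It also tells us what to build: a norm that has special directions in which $N$ is larger than $|\cdot|$, placed in finite-dimensional blocks, such that finite subsets of $\mathcal M$ can be aligned with the special directions of a large enough block, but no block is large enough for all of $\mathcal M$.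

## A norm with quantized special directions

Fix $1<\lambda\le1.005$ and put $\mu=\lambda^2-1$, so that $0<\mu\le0.0101$. We write $|\cdot|$ and $\langle\cdot,\cdot\rangle$ for Hilbert norms and inner products.

Let $\ell_2$ have an orthonormal basis $\{h_{n,i}:n\ge1,\ 0\le i\le n\}\cup\{g_k:k\ge1\}$. For $n\ge1$, $1\le i\le n$ and a sign $\theta\in\{1,-1\}$ let
$$\varphi_{n,i,\theta}=\tfrac1{\sqrt2}(h_{n,0}+\theta h_{n,i}),\qquad\Psi=\{\pm\varphi_{n,i,\theta}\},\qquad N(x)=\max\Big(|x|,\ \lambda\sup_{\psi\in\Psi}|\langle x,\psi\rangle|\Big).$$
We call $n$ the *block* of $\pm\varphi_{n,i,\theta}$ and $i$ its *index*. As $\Psi$ consists of unit vectors,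
$$|x|\le N(x)\le\lambda|x|. \tag{1}$$
So $N$ is a norm equivalent to $|\cdot|$, $X=(\ell_2,N)$ is a Banach space, and $d(X,\ell_2)\le\lambda$. Two properties carry the proof.

**Quantized inner products.** For $\psi,\psi'\in\Psi$,
$$\langle\psi,\psi'\rangle\ \begin{cases}=0&\text{if the blocks differ},\\ \in\{\tfrac12,-\tfrac12\}&\text{if the blocks agree and the indices differ},\\ \in\{0,1,-1\}&\text{if both block and index agree}.\end{cases}\tag{2}$$
Indeed, in one block with $i\ne l$ only the $h_{n,0}$ parts meet, which gives $\frac12$ up to sign; with $i=l$ the value is $\pm\frac12(1+\theta\tau)$.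

**The supremum is attained when it matters.** If $N(z)>|z|$, then
$$\text{there is }\psi\in\Psi\ \text{ with }\ \lambda\langle z,\psi\rangle=N(z). \tag{3}$$
Indeed, here $z\ne0$ and $N(z)=\lambda\sup_\psi|\langle z,\psi\rangle|>0$. For $\psi$ in block $n$, $|\langle z,\psi\rangle|$ is at most the norm of the projection of $z$ to $\mathrm{span}(h_{n,0},\dots,h_{n,n})$. These projections are mutually orthogonal, so their norms tend to $0$ as $n\to\infty$. Only finitely many blocks compete for the supremum, and each contains finitely many elements of $\Psi$. Finally $\Psi=-\Psi$, so the sign can be chosen.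

Here is the phenomenon of the previous section in this space. The pairs $(h_{n,0},h_{n,1})$ and $(g_1,g_2)$ have the same Gram matrix, yet $N(h_{n,0}+h_{n,1})=\sqrt2\,\lambda$ while $N(g_1+g_2)=\sqrt2$. Moreover, for fixed $i$ we have $h_{n,i}\to0$ weakly as $n\to\infty$, so weak limits are no better.

## The dyadic space $\mathcal M$

Let $E$ be a Hilbert space with orthonormal basis $h_0,h_1,\dots$. Put $\varphi_{i,\theta}=\frac1{\sqrt2}(h_0+\theta h_i)$ for $i\ge1$, $\theta=\pm1$, and
$$N_E(x)=\max\Big(|x|,\ \lambda\sup_{i,\theta}|\langle x,\varphi_{i,\theta}\rangle|\Big),$$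
so that $|x|\le N_E(x)\le\lambda|x|$. Let
$$S_j=\{\pm\varphi_{i,\theta}:1\le i\le j,\ \theta=\pm1\},\qquad\mathcal M=\{0\}\cup\bigcup_{j\ge1}2^jS_j\subset E,$$
with the metric $d$ induced by $N_E$. Since $|\varphi_{i,\theta}|=1=\langle\varphi_{i,\theta},\varphi_{i,\theta}\rangle$, we have $N_E(\varphi_{i,\theta})=\lambda$, so all points of the *shell* $2^jS_j$ have norm $2^j\lambda$. Each shell is finite, hence $\mathcal M$ is locally finite. Think of $E$ as a block of infinite size, which $X$ does not contain.

**Lemma 6 below** shows that finite pieces fit into $X$. Before that, the promised inequality.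

**Lemma 5 (quadrilateral inequality).** For points $p_1,p_2,p_3,p_4$ of a Hilbert space,
$$|p_1-p_3|^2+|p_2-p_4|^2\le|p_1-p_2|^2+|p_2-p_3|^2+|p_3-p_4|^2+|p_4-p_1|^2 .$$

*Proof.* The right side is $2\sum|p_i|^2-2(\langle p_1,p_2\rangle+\langle p_2,p_3\rangle+\langle p_3,p_4\rangle+\langle p_4,p_1\rangle)$, the left side is $\sum|p_i|^2-2(\langle p_1,p_3\rangle+\langle p_2,p_4\rangle)$, and the difference, right minus left, is $|p_1-p_2+p_3-p_4|^2\ge0$. $\square$

**Lemma 6.** Every finite subset of $\mathcal M$ embeds isometrically into $X$. More precisely, with $E_n=\mathrm{span}(h_0,\dots,h_n)$, the linear map $J_n:E_n\to X$, $h_i\mapsto h_{n,i}$, satisfies $N(J_nx)=N_E(x)$.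

*Proof.* A finite subset of $\mathcal M$ lies in some $E_n$, $n\ge1$, so the second claim implies the first. Let $x=\sum_{i\le n}x_ih_i$. For $1\le i\le n$ we have $\max_\theta|\langle x,\varphi_{i,\theta}\rangle|=(|x_0|+|x_i|)/\sqrt2$. For $i>n$ this maximum is $|x_0|/\sqrt2$, which is at most the value for $i=1$. Hence
$$N_E(x)=\max\Big(|x|,\ \lambda\max_{1\le i\le n}\frac{|x_0|+|x_i|}{\sqrt2}\Big).$$
Elements of $\Psi$ outside block $n$ are orthogonal to $J_nE_n$, and those in block $n$ give the same maximum, so this equals $N(J_nx)$. $\square$

**Distances.** For $i\ne l$ and signs $\theta,\tau$: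
$$N_E(2\varphi_{i,\theta})=2\lambda, \tag{4}$$
$$N_E(\varphi_{i,1}+\varphi_{i,-1})=N_E(\varphi_{i,1}-\varphi_{i,-1})=\sqrt2, \tag{5}$$
$$N_E(\varphi_{i,\theta}-\varphi_{l,\tau})=1, \tag{6}$$
$$N_E(\varphi_{i,\theta}+\varphi_{l,\tau})=\sqrt3. \tag{7}$$
Equation (4) was shown above. In (5) the vectors are $\sqrt2h_0$ and $\sqrt2h_i$; their inner products with all the $\varphi$'s are at most $1$ in absolute value, and $\lambda\le\sqrt2$. In (6) the vector is $(\theta h_i-\tau h_l)/\sqrt2$ of Hilbert norm $1$; the inner products are at most $\frac12$ in absolute value, and $\lambda/2\le1$. In (7) the vector is $(2h_0+\theta h_i+\tau h_l)/\sqrt2$ of Hilbert norm $\sqrt3$; the inner products are at most $\frac32$ in absolute value, and $\frac32\lambda\le\sqrt3$ because $\lambda\le2/\sqrt3$.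

The point of the list is that $N_E$ differs from the Hilbert norm only in (4). Each index $i$ gives a square $\varphi_{i,1},\varphi_{i,-1},-\varphi_{i,1},-\varphi_{i,-1}$ with sides $\sqrt2$ and diagonals $2\lambda$, too long for a Hilbert space. The distances (6) and (7) between different squares tell us how the diagonals lie relative to each other.

**One square, by hand.** Suppose that the square with index $i$ is mapped *isometrically* into $X$, and let $Z_1,Z_{-1}$ be the differences of opposite vertices of the image. The sides have Hilbert norm at most $\sqrt2$ by (1), so $|Z_1|^2+|Z_{-1}|^2\le8$ by Lemma 5. On the other hand $N(Z_{\pm1})=2\lambda$, so $|Z_{\pm1}|\ge2$ by (1). Thus $|Z_{\pm1}|=2<N(Z_{\pm1})$. By (3) there is $\psi\in\Psi$ with $\langle Z_1,\psi\rangle=2$, and then $|Z_1-2\psi|^2=4-8+4=0$. The diagonal must be *exactly* twice an element of $\Psi$. The lower bound is a stable version of this remark.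

**Why the shells have ratio $2$.** One square is no obstruction, since $X$ contains it isometrically. Neither is one shell, which $J_j$ embeds. The union $\bigcup_jS_j$ at a single scale is not locally finite, so the $S_j$ must be put on different scales. A natural first try is to make the scales sparse so that the shells do not interfere. This fails. Take $Q>1$ and $\mathcal M_Q=\{0\}\cup\bigcup_jQ^jS_j$, and map $0\mapsto0$, $Q^js\mapsto Q^jJ_js$, each shell into its own block. This is isometric on each $\{0\}\cup Q^jS_j$. For two points in shells $j<l$, both the distance and the distance of the images lie between $\lambda(Q^l-Q^j)$ and $\lambda(Q^l+Q^j)$, so their ratio is between $\frac{Q-1}{Q+1}$ and $\frac{Q+1}{Q-1}$. The distortion is at most $\big(\frac{Q+1}{Q-1}\big)^2$; for $Q=1000$ this is less than $1.0041$. Hence for every $\lambda$ a large enough $Q$ is useless: the embedding changes the block from one shell to the next at almost no cost.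

With $Q=2$ this embedding is bad: the points $2^js$ and $2^{j+1}s$ with $s\in S_j$ are at distance $2^j\lambda$, but their images lie in orthogonal blocks and are at Hilbert distance $2^j\sqrt5$. What helps is that $2^js$ is a metric midpoint of $0$ and $2^{j+1}s$, and that $S_j\subset S_{j+1}$. In a space close to Hilbert space a midpoint is almost determined by the endpoints. So consecutive shells are tied together.

Could an embedding turn gradually from one block to another, a little at each shell? The quantization (2) forbids it. For blocks $n\ne n'$ and an angle $\omega$, the vector $\cos\omega\,\varphi_{n,i,\theta}+\sin\omega\,\varphi_{n',i,\theta}$ has $N$-norm $\max(1,\lambda|\cos\omega|,\lambda|\sin\omega|)$. Halfway, at $\omega=\pi/4$, this is $1$ and not $\lambda$, so all the advantage of the special directions is lost.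

This gives the plan of the lower bound. If the distortion is less than $\lambda$, each square has a diagonal near $2\psi$ for some $\psi\in\Psi$. The squares of one shell use one common block, which is at least as large as the number $j$ of squares. Consecutive shells use the same block. A block of fixed finite size then has to hold arbitrarily many squares.

## The lower bound: every embedding has distortion at least $\lambda$

Suppose that some bilipschitz embedding of $\mathcal M$ into $X$ has distortion $\alpha<\lambda$. After scaling and translating we get $F:\mathcal M\to X$ with $F(0)=0$ and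
$$d(u,v)\le N(F(u)-F(v))\le\alpha\,d(u,v),\qquad1\le\alpha<\lambda. \tag{8}$$
Put $G_j(s)=2^{-j}F(2^js)$ for $s\in S_j$. By homogeneity of $N_E$, for $s,t\in S_j$ we have
$$N_E(s-t)\le N(G_j(s)-G_j(t))\le\alpha N_E(s-t). \tag{9}$$
For $i\le j$ let
$$Z_{j,i,\theta}=G_j(\varphi_{i,\theta})-G_j(-\varphi_{i,\theta}).$$
By (4), (9) and (1),
$$N(Z_{j,i,\theta})\ge2\lambda,\qquad|Z_{j,i,\theta}|\ge2. \tag{10}$$

**Step 1. In each square, one diagonal is nearly twice an element of $\Psi$.** The purpose is to pass from the metric to the discrete set $\Psi$. We claim that for all $i\le j$ there are a sign $\theta(j,i)$ and $\psi_{j,i}\in\Psi$ such that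
$$|Z_{j,i,\theta(j,i)}|<2\lambda\le2.01,\qquad|Z_{j,i,\theta(j,i)}-2\psi_{j,i}|\le0.285. \tag{11}$$

Apply Lemma 5 to the images under $G_j$ of $\varphi_{i,1},\varphi_{i,-1},-\varphi_{i,1},-\varphi_{i,-1}$, in this order. By (5) and (9) the sides have $N$-norm, hence Hilbert norm, at most $\alpha\sqrt2$. The diagonals are $Z_{j,i,1}$ and $Z_{j,i,-1}$ up to sign. So
$$|Z_{j,i,1}|^2+|Z_{j,i,-1}|^2\le8\alpha^2<8\lambda^2.$$
Hence $|Z_{j,i,\theta}|<2\lambda$ for some $\theta$. Choose such a $\theta=\theta(j,i)$ and write $Z=Z_{j,i,\theta}$. By (10), $N(Z)\ge2\lambda>|Z|$. So by (3) there is $\psi\in\Psi$ with $\lambda\langle Z,\psi\rangle=N(Z)\ge2\lambda$, that is, $\langle Z,\psi\rangle\ge2$. Since the other diagonal has $|Z_{j,i,-\theta}|\ge2$, we also have $|Z|^2\le8\alpha^2-4$. Therefore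
$$|Z-2\psi|^2=|Z|^2-4\langle Z,\psi\rangle+4\le(8\alpha^2-4)-8+4=8\alpha^2-8<8\mu\le0.0808<0.285^2,$$
because $0.285^2=0.081225$. Put $\psi_{j,i}=\psi$. The choices of $\theta(j,i)$ and $\psi_{j,i}$ are now fixed.

**Step 2. Diagonals of different squares have inner product close to $2$.** This uses the distances (6) and (7), where the norm $N_E$ is Hilbertian. We claim that for $i\ne l$, $i,l\le j$, and all signs $\theta,\tau$,
$$|\langle Z_{j,i,\theta},Z_{j,l,\tau}\rangle-2|\le4\mu\le0.0404. \tag{12}$$

Let $a,a',b,b'$ be the images under $G_j$ of $\varphi_{i,\theta},-\varphi_{i,\theta},\varphi_{l,\tau},-\varphi_{l,\tau}$. Expanding the squares shows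
$$\langle a-a',b-b'\rangle=\tfrac12\big(|a-b'|^2+|a'-b|^2-|a-b|^2-|a'-b'|^2\big).$$
The preimages of $a,b'$ and of $a',b$ are at distance $\sqrt3$ by (7); those of $a,b$ and of $a',b'$ are at distance $1$ by (6). By (9) and $N/\lambda\le|\cdot|\le N$, the first two squared norms lie in $[3/\lambda^2,3\alpha^2]$ and the last two in $[1/\lambda^2,\alpha^2]$. So the inner product lies in $\big[\frac3{\lambda^2}-\alpha^2,\ 3\alpha^2-\frac1{\lambda^2}\big]$. Since $\alpha^2<1+\mu$ and $\lambda^{-2}=\frac1{1+\mu}\ge1-\mu$, this interval is contained in $[2-4\mu,2+4\mu]$.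

**Step 3. The $j$ squares of one shell occupy one block, of size at least $j$.** We combine the two approximations with quantization. The claim is: for $j\ge2$ the elements $\psi_{j,1},\dots,\psi_{j,j}$ lie in a common block, which we call $n(j)$, and $n(j)\ge j$.

We first record an estimate that is used twice. If $Z,Z'\in\ell_2$ and $\psi,\psi'\in\Psi$ satisfy $|Z'|\le2.01$, $|Z-2\psi|\le0.285$ and $|Z'-2\psi'|\le0.285$, then $\langle Z,Z'\rangle-4\langle\psi,\psi'\rangle=\langle Z-2\psi,Z'\rangle+\langle2\psi,Z'-2\psi'\rangle$, so
$$|\langle Z,Z'\rangle-4\langle\psi,\psi'\rangle|\le0.285\cdot2.01+2\cdot0.285=0.285\cdot4.01<1.143. \tag{13}$$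

Let $i\ne l$, and apply (13) to $Z=Z_{j,i,\theta(j,i)}$, $Z'=Z_{j,l,\theta(j,l)}$, $\psi=\psi_{j,i}$, $\psi'=\psi_{j,l}$, which is allowed by (11). Together with (12) we get
$$|4\langle\psi,\psi'\rangle-2|<1.143+0.0404<1.2.$$
By (2) the number $4\langle\psi,\psi'\rangle$ is one of $0,\pm2,\pm4$, and among these only $2$ is within $1.2$ of $2$. So $\langle\psi,\psi'\rangle=\frac12$, and (2) says that $\psi,\psi'$ lie in the same block $n$ and have different indices in $\{1,\dots,n\}$. This holds for all pairs $i\ne l$. Hence all the $\psi_{j,i}$, $1\le i\le j$, lie in one block $n(j)$ and have $j$ different indices in $\{1,\dots,n(j)\}$. So $n(j)\ge j$.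

**Step 4. Consecutive shells use the same block.** This is where the ratio $2$ is used. The claim is $n(j+1)=n(j)$ for $j\ge2$.

*Midpoints.* Let $s\in S_j$; then $s\in S_{j+1}$ too. Put $m=F(2^js)$ and $x=F(2^{j+1}s)$. The distances in $\mathcal M$ from $0$ to $2^js$ and from $2^js$ to $2^{j+1}s$ are $2^j\lambda$, and the distance from $0$ to $2^{j+1}s$ is $2^{j+1}\lambda$. As $F(0)=0$, (8) and (1) give $|m|\le\alpha\lambda2^j$, $|x-m|\le\alpha\lambda2^j$ and $|x|\ge N(x)/\lambda\ge2^{j+1}$. By the parallelogram law for $m$ and $m-x$,
$$|2m-x|^2=2|m|^2+2|m-x|^2-|x|^2\le4\cdot4^j\alpha^2\lambda^2-4\cdot4^j=4\cdot4^j(\alpha^2\lambda^2-1).$$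
Now $G_j(s)-G_{j+1}(s)=2^{-j-1}(2m-x)$, so
$$|G_j(s)-G_{j+1}(s)|\le\sqrt{\alpha^2\lambda^2-1}<\sqrt{\lambda^4-1}=\sqrt{\mu(2+\mu)}<0.1425. \tag{14}$$
The last inequality holds because $0.0101\cdot2.0101<0.020303$ and $0.1425^2=0.02030625$.

*Comparing two shells.* Let $\theta'=\theta(j+1,2)$ and
$$Z=Z_{j,1,\theta(j,1)},\quad Z'=Z_{j,2,\theta'},\quad Z''=Z_{j+1,2,\theta'},\quad\psi=\psi_{j,1},\quad\psi''=\psi_{j+1,2}.$$
These make sense since $j\ge2$. The sign in $Z'$ is the one that is good in shell $j+1$; it need not be $\theta(j,2)$, but (12) holds for all signs. Applying (14) to $s=\pm\varphi_{2,\theta'}$ gives $|Z'-Z''|\le0.285$. By (12) and $|Z|\le2.01$,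
$$\langle Z,Z''\rangle\ge\langle Z,Z'\rangle-|Z|\,|Z'-Z''|\ge2-0.0404-2.01\cdot0.285>1.38.$$
By (11) for the pairs $(j,1)$ and $(j+1,2)$, estimate (13) applies to $Z,Z'',\psi,\psi''$. So $4\langle\psi,\psi''\rangle>1.38-1.143>0$. By (2), $\psi$ and $\psi''$ lie in the same block, that is, $n(j)=n(j+1)$.

**Step 5. Contradiction.** By Step 4, $n(j)=n(2)$ for all $j\ge2$. By Step 3, $n(j)\ge j$. These contradict each other for $j>n(2)$. Hence every bilipschitz embedding $\mathcal M\to X$ has distortion at least $\lambda$. $\square$

## Distortion $\lambda$ is attained, and $d(X,\ell_2)=\lambda$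

**The embedding of distortion $\lambda$.** Let $T:E\to\ell_2$ be the linear map with $h_i\mapsto g_{i+1}$, an isometry for the Hilbert norms. All elements of $\Psi$ are orthogonal to the vectors $g_k$, so $N(Tx)=|x|$. Since $|x|\le N_E(x)\le\lambda|x|$, we get $\lambda^{-1}d(u,v)\le N(Tu-Tv)\le d(u,v)$ on $\mathcal M$. The distortion of $T|_{\mathcal M}$ is at most $\lambda$, hence exactly $\lambda$ by the lower bound.

**The distance.** We know $d(X,\ell_2)\le\lambda$ from (1). By Lemma 6 with $n=1$, $X$ contains isometrically the square $\varphi_{1,1},\varphi_{1,-1},-\varphi_{1,1},-\varphi_{1,-1}$ with sides $\sqrt2$ and diagonals $2\lambda$. If a map of this square into a Hilbert space multiplies each distance by a factor in $[1,\alpha]$, then Lemma 5 gives $2\cdot4\lambda^2\le4\cdot2\alpha^2$, so $\alpha\ge\lambda$. Each isomorphism $S:X\to\ell_2$, scaled so that $N(z)\le|Sz|\le\|S\|\|S^{-1}\|N(z)$, gives such a map with $\alpha=\|S\|\|S^{-1}\|$. Hence $d(X,\ell_2)\ge\lambda$.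

With Lemma 6 and the lower bound, this completes the proof of Theorem 1. $\blacksquare$

**Remark.** $\mathcal M$ even has bounded geometry: the cardinality of a ball of radius $R$ is bounded by a function of $R$ alone. To see this, take distinct nonzero $x\in2^jS_j$ and $y\in2^lS_l$ with $l\ge j$. Then $d(x,y)\ge2^{l-1}$: if $l>j$, the triangle inequality gives $d(x,y)\ge\lambda(2^l-2^j)\ge2^{l-1}$, and if $l=j$, distinct points of $S_j$ are at distance at least $1$ by (4)–(7). Now let a ball of radius $R$ about a point $x$ contain a second point $y$. If $x=0$ or $y=0$, then $N_E(x)\le R$. Otherwise, with $l$ the larger of the two shell numbers, $2^{l-1}\le R$, so $N_E(x)\le2^l\lambda\le2\lambda R$. In each case the ball lies in the ball of radius $(2\lambda+1)R$ about $0$, which is a finite set depending only on $R$.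

## Logarithmic rotation between almost spherical sections

We turn to Theorem 2. Lemma 4 will give an embedding of $\mathcal M$ into $\ell_2$ at the cost of $C\,d(X,H)$. We then must return from $\ell_2$ to $X$ at no further cost. That is the content of the following proposition. Note that $K$ is not assumed to be close to $1$.

**Proposition 7.** Let $N$ be a norm on $\ell_2$ with $|x|\le N(x)\le K|x|$, and $X=(\ell_2,N)$. Every locally finite $\mathcal M\subset\ell_2$ (with the Hilbert metric) embeds into $X$ with distortion $\le1+\varepsilon$, for each $\varepsilon>0$.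

The first idea is to use that a random copy of a finite-dimensional Hilbert space inside a sphere of high dimension is almost spherical for $N$. So each finite piece of $\mathcal M$ embeds almost isometrically, up to a scalar. The pieces grow, however, and we need embeddings $U_1,U_2,\dots$ into larger and larger spaces. If we use $U_1$ for $|x|\le R$ and $U_2$ for $|x|>R$, with orthogonal ranges, then two close points just inside and just outside radius $R$ go to points at Hilbert distance at least $\sqrt2R$. The abrupt change is fatal. The remedy is to rotate slowly, at a speed measured by $\log|x|$.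

Here is the remedy in the plane $\mathbb C$, where the map is a spiral: $f(z)=e^{i\varepsilon\log|z|}z$, $f(0)=0$, with $0<\varepsilon<1$. For $0<r=|x|\le s=|y|$,
$$f(y)-f(x)=e^{i\varepsilon\log s}(y-x)+\big(e^{i\varepsilon\log s}-e^{i\varepsilon\log r}\big)x,$$
and the last term is at most $\varepsilon\log(s/r)\,r\le\varepsilon(s-r)\le\varepsilon|y-x|$. So $f$ multiplies distances by factors in $[1-\varepsilon,1+\varepsilon]$, although it turns points through arbitrarily large angles. The proof of Proposition 7 is this computation, with the turn made from one random copy to the next.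

The probabilistic tool is **Lévy's concentration inequality** (see Milman–Schechtman, *Asymptotic Theory of Finite Dimensional Normed Spaces*): if $f$ is $L$-Lipschitz on the Euclidean sphere $S^{n-1}$ and the probability is uniform on the sphere, then $P(|f-\mathbb Ef|\ge t)\le2e^{-cnt^2/L^2}$ with $c>0$ universal. For example, for $f(v)=\langle v,e\rangle$ with a unit vector $e$ we have $\mathbb Ef=0$ and, by symmetry, $\mathbb Ef^2=1/n$, so typical values have size about $n^{-1/2}$, in agreement with the inequality.

*Proof of Proposition 7.* Translate so that $0\in\mathcal M$. Fix $\delta\in(0,1)$ and $T\ge1$, to be chosen at the end.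

**Step 1. Set up the scales and the random copies.** The purpose is to have one finite-dimensional space per scale, and a random image of it. Put $R_k=e^{T(k-1)}$ for $k\ge1$, and let $L_k$ be the span of $\mathcal M\cap\{|x|\le R_{k+1}\}$ and a fixed unit vector. Since $\mathcal M$ is locally finite, $L_1\subset L_2\subset\cdots$ are finite-dimensional. Let $V_1,V_2,\dots\subset\ell_2$ be mutually orthogonal subspaces of finite dimensions $n_1\le n_2\le\cdots$, with $n_k\ge\dim L_k$, to be chosen. Let $U_k:L_k\to V_k$ be independent random Haar-distributed linear isometries, that is, a fixed linear isometry followed by a Haar-random orthogonal transformation of $V_k$. For a fixed unit $x\in L_k$, the vector $U_kx$ is uniform on the unit sphere of $V_k$.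

For $k\ge1$, $x\in L_k$ and $\omega\in[0,\pi/2]$ put
$$\Phi_k(\omega)x=\cos\omega\,U_kx+\sin\omega\,U_{k+1}x .$$
As $V_k\perp V_{k+1}$, $\Phi_k(\omega)$ is a linear isometry for the Hilbert norm. For fixed $x$ the derivative in $\omega$ is $-\sin\omega\,U_kx+\cos\omega\,U_{k+1}x$, of norm $|x|$, so $\omega\mapsto\Phi_k(\omega)x$ is $|x|$-Lipschitz.

For $v,w$ independent and uniform on the unit spheres of $V_k,V_{k+1}$ put
$$m_k(\omega)=\mathbb E\,N(\cos\omega\,v+\sin\omega\,w).$$
The vector inside has Hilbert norm $1$, so $1\le m_k\le K$. It is $1$-Lipschitz in $\omega$, and $N$ is $K$-Lipschitz for $|\cdot|$, so $m_k$ is $K$-Lipschitz. Finally, $m_k(\pi/2)=\mathbb EN(w)=m_{k+1}(0)$.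

**Step 2. With positive probability, all $\Phi_k(\omega)$ are nearly multiples of isometries into $X$.** The claim is that the $n_k$ can be chosen so that, for some realization of the $U_k$,
$$|N(\Phi_k(\omega)x)-m_k(\omega)|\le\delta':=(2+3K)\delta\qquad\text{for all }k,\ \omega,\text{ and unit }x\in L_k. \tag{15}$$

Fix $k$, $\omega$ and a unit $x\in L_k\subset L_{k+1}$. Then $(U_kx,U_{k+1}x)$ has the law of $(v,w)$. The function $(v,w)\mapsto N(\cos\omega\,v+\sin\omega\,w)$ is $K$-Lipschitz in each variable. Lévy's inequality in $w$, with $v$ fixed, bounds the probability of a deviation of at least $\delta$ from $\mathbb E_wN(\cos\omega\,v+\sin\omega\,w)$ by $2e^{-cn_{k+1}\delta^2/K^2}\le2e^{-cn_k\delta^2/K^2}$. The function $v\mapsto\mathbb E_wN(\cos\omega\,v+\sin\omega\,w)$ is $K$-Lipschitz with mean $m_k(\omega)$, and Lévy's inequality applies to it with the bound $2e^{-cn_k\delta^2/K^2}$. Together,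
$$P\big(|N(\Phi_k(\omega)x)-m_k(\omega)|>2\delta\big)\le4e^{-cn_k\delta^2/K^2}.$$
Take finite $\delta$-nets of the unit sphere of $L_k$ and of $[0,\pi/2]$, with $q_k$ pairs in total. The number $q_k$ does not depend on the $n$'s. So we can choose $n_k\ge\dim L_k$, nondecreasing in $k$, with $4q_ke^{-cn_k\delta^2/K^2}\le2^{-k-1}$. The sum over $k$ is at most $\frac12$. Hence with positive probability $|N(\Phi_k(\omega)x)-m_k(\omega)|\le2\delta$ for all $k$ and all net pairs $(x,\omega)$. Fix such $U_k$.

For arbitrary unit $x\in L_k$ and $\omega$, choose net points $x',\omega'$ with $|x-x'|\le\delta$, $|\omega-\omega'|\le\delta$. Then $|\Phi_k(\omega)x-\Phi_k(\omega')x'|\le2\delta$, so $N(\Phi_k(\omega)x)$ and $N(\Phi_k(\omega')x')$ differ by at most $2K\delta$, while $m_k(\omega)$ and $m_k(\omega')$ differ by at most $K\delta$. The total error is at most $2\delta+3K\delta$, which is (15).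

**Step 3. Define one family of maps that turns slowly with the radius.** The division by $m_k$ makes all scales agree. For $r\in[R_k,R_{k+1})$ let
$$\omega=\frac\pi{2T}\log\frac r{R_k}\in[0,\pi/2),\qquad A_r=m_k(\omega)^{-1}\Phi_k(\omega)\quad\text{on }L_k,$$
and for $0<r<R_1$ let $A_r=m_1(0)^{-1}U_1$ on $L_1$. The domain of $A_r$ grows with $r$. As $r\uparrow R_{k+1}$, the maps $A_r$ converge on $L_k$ to $m_k(\pi/2)^{-1}U_{k+1}=m_{k+1}(0)^{-1}U_{k+1}=A_{R_{k+1}}$. So for each fixed $x$, the map $r\mapsto A_rx$ is continuous where it is defined.

By (15) and $m_k\ge1$, on the domain of $A_r$,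
$$(1-\delta')|x|\le N(A_rx)\le(1+\delta')|x|. \tag{16}$$

Next, $\omega\mapsto m_k(\omega)^{-1}\Phi_k(\omega)x$ is $(K+1)|x|$-Lipschitz: for two angles $\omega,\omega'$,
$$\big|m_k(\omega)^{-1}\Phi_k(\omega)x-m_k(\omega')^{-1}\Phi_k(\omega')x\big|\le\frac{|\Phi_k(\omega)x-\Phi_k(\omega')x|}{m_k(\omega)}+\frac{|m_k(\omega')-m_k(\omega)|}{m_k(\omega)m_k(\omega')}|x|\le(1+K)|x||\omega-\omega'|.$$
Let $0<r\le s$ and let $x$ be in the domain of $A_r$. Divide $[r,s]$ at the points $R_k$ that it contains and add the estimates. On each part the angle changes by $\frac\pi{2T}$ times the logarithm of the ratio of the endpoints (and below $R_1$ nothing changes). Since $\log(s/r)\le(s-r)/r$,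
$$|A_sx-A_rx|\le(K+1)|x|\frac\pi{2T}\log\frac sr\le(K+1)|x|\frac\pi{2T}\cdot\frac{s-r}r. \tag{17}$$

**Step 4. The spiral map and its distortion.** Define $f(0)=0$ and $f(x)=A_{|x|}x$ for $x\in\mathcal M\setminus\{0\}$. This makes sense, because $x\in L_k$ whenever $|x|\le R_{k+1}$. Let $x,y\in\mathcal M$ with $r=|x|\le s=|y|$ and $x\ne0$. Then $x$ is in the domain of $A_r$, hence of $A_s$, and
$$f(y)-f(x)=A_s(y-x)+(A_s-A_r)x.$$
By (17) with $|x|=r$,
$$N((A_s-A_r)x)\le K|(A_s-A_r)x|\le\frac{K(K+1)\pi}{2T}(s-r)\le\frac{K(K+1)\pi}{2T}|y-x|.$$
If $x=0\ne y$, then $f(y)-f(x)=A_sy$ and there is no second term. With (16) we get in all cases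
$$(1-\eta)|y-x|\le N(f(y)-f(x))\le(1+\eta)|y-x|,\qquad\eta=\delta'+\frac{K(K+1)\pi}{2T}.$$
Choosing $\delta$ small and $T$ large makes $\eta<1$ and $\frac{1+\eta}{1-\eta}\le1+\varepsilon$. $\square$

## The upper bound $C\,d(X,H)$ and the exact supremum

*Proof of Theorem 2.* If $\mathcal M$ is finite, it is one of its own finite subsets, so $c_X(\mathcal M)\le C\le C\,d(X,H)$. Let $\mathcal M$ be infinite; it is countable, and we enumerate it as $x_0,x_1,\dots$. Let $\lambda'>d(X,H)$.

**Step 1. Go to $\ell_2$ at cost $C\lambda'$.** Compose an embedding of $\{x_0,\dots,x_k\}$ into $X$ of distortion $\le C$ with an isomorphism $X\to H$ for which the product of the norms of the map and its inverse is at most $\lambda'$. After scaling we get $f_k:\{x_0,\dots,x_k\}\to H$ with $d(x,y)\le|f_k(x)-f_k(y)|\le C\lambda'd(x,y)$. By Lemma 4 there is $f:\mathcal M\to\ell_2$ with $d(x,y)\le|f(x)-f(y)|\le C\lambda'd(x,y)$. The image is locally finite: a point $f(x)$ with $|f(x)-f(x_0)|\le R$ has $d(x,x_0)\le R$, and there are finitely many such $x$.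

**Step 2. Return to $X$ at cost $1+\varepsilon$.** Since $X$ is infinite-dimensional, so is $H$, and $H$ contains a closed subspace isometric to $\ell_2$. Hence $X$ contains a closed subspace isomorphic to $\ell_2$. Transport its norm to $\ell_2$; it satisfies $a|x|\le N_0(x)\le b|x|$ with some $a,b>0$. Put $N=N_0/a$ and $K=b/a$, so $|x|\le N(x)\le K|x|$. Dividing the norm by $a$ does not change distortions. By Proposition 7, $f(\mathcal M)$ embeds into $(\ell_2,N)$, and hence into $X$, with distortion $\le1+\varepsilon$.

Together, $c_X(\mathcal M)\le(1+\varepsilon)C\lambda'$. Let $\varepsilon\to0$ and $\lambda'\to d(X,H)$. $\blacksquare$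

*Proof of Corollary 3.* Let $(X,\mathcal M)$ be one of the pairs. Then $\mathcal M$ is locally finite and its finite subsets embed with distortion $1$, so Theorem 2 with $C=1$ gives $c_X(\mathcal M)\le d(X,H)\le\lambda$. The pair of Theorem 1 is among those considered, with $H=\ell_2$, and has $c_X(\mathcal M)=\lambda$. $\blacksquare$

Local finiteness cannot be dropped from the corollary. For $X=\ell_2$ and $\mathcal M$ a nonseparable Hilbert space, all finite subsets embed isometrically into $X$, since each spans a finite-dimensional space. But no bilipschitz embedding exists, because every subset of $\ell_2$ is separable.
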